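# Gradients of generators of symbolic powers

## The three coordinate axes, and then one more equation

Let $k$ be a field of characteristic $0$. In $k[x,y,z]$ take
$$I_0=(xy,yz,xz)=(x,y)\cap(y,z)\cap(x,z),$$
the ideal of the union of the three coordinate axes. Its second symbolic power consists of the polynomials that vanish to order two along each axis:
$$I_0^{(2)}=(x,y)^2\cap(y,z)^2\cap(x,z)^2.$$
(The general definition comes in the next section. Formula (2) there shows that it gives this intersection.) The intersection is a monomial ideal, so we can list its monomials. The monomial $x^ay^bz^c$ lies in it exactly when $a+b$, $b+c$ and $a+c$ are all at least $2$. If $a,b,c$ are all positive, the monomial is divisible by $xyz$. If, say, $c=0$, then $a\ge 2$ and $b\ge2$, and it is divisible by $(xy)^2$. Hence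
$$I_0^{(2)}=I_0^2+(xyz).$$
The ordinary square $I_0^2$ is generated in degree $4$, so $xyz\notin I_0^2$: exactly one new generator is needed. The partial derivatives of this new generator are $yz$, $xz$, $xy$, so they generate $I_0$. The critical points of $xyz$ are exactly the points of the three axes.

Now add two variables and one equation. In $k[x,y,z,u,v]$ let
$$I=(xy,yz,xz,uv).$$
This is a squarefree monomial ideal, hence radical. Its minimal primes are generated by two of $x,y,z$ and one of $u,v$, so all six have height $3$. Again $I^{(2)}=\bigcap P^2$ over these primes, and a monomial $x^ay^bz^cu^dv^e$ lies in $I^{(2)}$ if and only if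
$$\min(a+b,\,b+c,\,a+c)+\min(d,e)\ \ge\ 2 .$$

* If $\min(d,e)\ge2$, the monomial is in $(uv)^2\subseteq I^2$.
* If $\min(d,e)=1$, then all of $a+b,b+c,a+c$ are at least $1$, so two of $a,b,c$ are positive, and the monomial is in $uv\,(xy,yz,xz)\subseteq I^2$.
* If $\min(d,e)=0$, we are in the situation computed above: the monomial is divisible by $xyz$, or by one of $(xy)^2,(yz)^2,(xz)^2$.

Since $xyz$ itself satisfies the condition, $I^{(2)}=I^2+(xyz)$, and again $xyz\notin I^2$ because $I^2$ is generated in degree $4$. One new generator is needed, and it is the same one as before. But now its derivatives generate $(xy,yz,xz)$, which knows nothing about $uv$. The critical locus of $xyz$ is too large.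

Can we choose a better generator? A homogeneous one will not help. All elements of $I^{(2)}$ have order at least $3$, and its degree-$3$ part is $k\cdot xyz$. So a homogeneous $g$ with $I^{(2)}=(I^2,g)$ must be $\alpha\,xyz$ with $\alpha\in k$, $\alpha\ne0$. However, $(I^2,xyz)=(I^2,xyz+h)$ for every $h\in I^2$, so we may spoil homogeneity. Not every $h$ is useful: for $h=uvxy$ we get $xy(z+uv)$, and the whole subspace $x=y=0$ is critical, although it is not contained in the zero set of $I$. But for $h=u^2v^2$,
$$g=xyz+u^2v^2,\qquad \left(\tfrac{\partial g}{\partial x},\ldots,\tfrac{\partial g}{\partial v}\right)=(yz,\;xz,\;xy,\;2uv^2,\;2u^2v),$$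
and the radical of this ideal is $(xy,yz,xz,uv)=I$.

So here the generator can be corrected by an element of $I^2$ so that its critical points are exactly the zeros of $I$. Can one always do this, for every symbolic power of every radical unmixed ideal? That is the subject of these notes, and the answer is yes.

## Symbolic powers, symbolic defect and gradient ideals

Throughout, $k$ has characteristic $0$ and $S=k[x_1,\dots,x_n]$.

**Definition (symbolic power).** For an ideal $I\subseteq S$ and $m\ge1$, put $I^{(m)}=I^mS_W\cap S$, where $W\subset S$ is the multiplicative set of all $S/I$-regular elements.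

If $I\neq S$, then $0\notin W$, and since $S$ is a domain this says
$$g\in I^{(m)}\iff tg\in I^m\ \text{ for some } t\in W. \tag{1}$$
Clearly $I^m\subseteq I^{(m)}$, and $I^{(m)}\subseteq I^{(2)}$ for $m\ge2$.

Let $I$ be radical and proper with minimal primes $P_1,\dots,P_\ell$. Then $W=S\setminus\bigcup P_i$, $IS_{P_i}=P_iS_{P_i}$, and
$$I^{(m)}=\bigcap_{i=1}^{\ell}\bigl(P_i^mS_{P_i}\cap S\bigr). \tag{2}$$
Indeed, if $tg\in I^m$ with $t\in W$, then $t$ is a unit in each $S_{P_i}$, so $g\in I^mS_{P_i}=P_i^mS_{P_i}$. Conversely, if $g\in I^mS_{P_i}$ for all $i$, then the ideal $(I^m:g)$ lies in no $P_i$. By prime avoidance it contains an element $t\in W$, and $tg\in I^m$.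

If $P=(x_1,\dots,x_d)$ is generated by variables, then $P^mS_P\cap S=P^m$. To see this, grade $S$ by the total degree in $x_1,\dots,x_d$. If $tg\in P^m$, $t\notin P$ and $g\neq 0$, then the lowest component of $t$ has degree $0$, and its product with the lowest component of $g$ is the lowest component of $tg$. So the lowest component of $g$ has degree at least $m$. This justifies the two intersections used in the first section.

**Definition (unmixed; symbolic defect).** The ideal $I$ is unmixed if all its associated primes have the same height. For $I$ radical or unmixed, the $m$-th symbolic defect is ${\rm sdefect}(I,m)=\mu(I^{(m)}/I^m)$, the minimal number of generators of the $S$-module $I^{(m)}/I^m$.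

For radical $I$ the associated primes are the minimal primes. Both ideals of the first section are unmixed (of heights $2$ and $3$) and have ${\rm sdefect}(\,\cdot\,,2)=1$. The ideal $(xy,xz)=(x)\cap(y,z)$ is radical but not unmixed.

**Definition (gradient ideal).** For $g\in S$ let $\mathbf J(g)=\left(\partial g/\partial x_1,\ldots,\partial g/\partial x_n\right)$. We write $\partial_i=\partial/\partial x_i$ and $\nabla g=(\partial_1g,\dots,\partial_ng)$.

One inclusion always holds. It is a consequence of the Zariski–Nagata theorem, and it can also be checked directly.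

**Lemma 1.** If $I$ is radical and $g\in I^{(2)}$, then $\mathbf J(g)\subseteq I$.

*Proof.* We may assume $I\ne S$. By (1), $tg\in I^2$ with $t$ regular on $S/I$. From $tg\in I$ we get $g\in I$. By the product rule derivatives of elements of $I^2$ lie in $I$, so $t\,\partial_ig=\partial_i(tg)-g\,\partial_it\in I$. Since $t$ is regular on $S/I$, $\partial_ig\in I$. $\square$

Consequently, for $I$ radical, $m\ge2$ and $g_1,\dots,g_s\in I^{(m)}$,
$${\rm rad}\,\bigl(\mathbf J(g_1)+\cdots+\mathbf J(g_s)\bigr)\subseteq I . \tag{3}$$
The question, which comes from Paolo Mantero, Cleto B. Miranda-Neto and Uwe Nagel, "A formula for symbolic powers", arXiv:2112.12588 (2021), is whether equality can be achieved. Let $I$ be radical and unmixed, $m\ge2$ and $s={\rm sdefect}(I,m)\ge1$. Can we write $I^{(m)}=(I^m,g_1,\dots,g_s)$, with $g_i\in S$ not necessarily homogeneous, so that (3) is an equality? The first section shows that the words "not necessarily homogeneous" cannot be removed, even for a monomial ideal.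

## Two theorems, and the role of height two

**Theorem A.** Let $I\subsetneq S$ be a radical ideal all of whose minimal primes have height $\ge2$. Let $N\ge2$ and let $g\in S$ satisfy $\mathbf J(g)\subseteq I$ (for example $g\in I^{(2)}$). Then there is $F\in g+I^N$ with ${\rm rad}\,\mathbf J(F)=I$. If moreover $N=2$ and $g\in I^{(2)}$, then $F$ can be chosen so that also $\mathbf J(F)S_P=IS_P$ for every minimal prime $P$ of $I$; that is, $I$ is the intersection of the primary components of $\mathbf J(F)$ at its minimal primes.

**Theorem B.** Let $I$ be radical and unmixed, $m\ge2$, $s={\rm sdefect}(I,m)\ge1$. For any $g_1,\dots,g_s$ with $I^{(m)}=(I^m,g_1,\dots,g_s)$ there are $F_i\in g_i+I^m$ with ${\rm rad}\,\mathbf J(F_i)=I$ for every $i$. Consequently $I^{(m)}=(I^m,F_1,\dots,F_s)$ and ${\rm rad}(\mathbf J(F_1)+\dots+\mathbf J(F_s))=I$.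

So the answer to the question is yes, and each single generator already does the job. Homogeneity of $I$ is not assumed anywhere.

*Proof of Theorem B from Theorem A.* If $I=S$, then $I^m=S=I^{(m)}$ and $s=0$; so $I$ is proper. All its minimal primes have the same height $d$. We rule out $d\le1$.

If $d=0$, then $I=0$ and $I^{(m)}=0=I^m$, contradicting $s\ge1$.

If $d=1$, the minimal primes are principal, because $S$ is a unique factorization domain, so $I=(f)$ with $f$ squarefree. Let $u\in I^{(m)}$, say $tu\in f^mS$ with $t$ regular modulo $f$. Then $t$ is coprime to $f$: if an irreducible $p$ divided both, then $t\cdot(f/p)\in(f)$ while $f/p\notin(f)$. Hence $f^m$ divides $u$. So $I^{(m)}=I^m$, again contradicting $s\ge1$.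

Therefore $d\ge2$. By definition of $s$ there exist $g_1,\dots,g_s$ with $I^{(m)}=(I^m,g_1,\dots,g_s)$; take any such. Since $g_i\in I^{(m)}\subseteq I^{(2)}$, Lemma 1 gives $\mathbf J(g_i)\subseteq I$. Theorem A with $N=m$ gives $F_i\in g_i+I^m$ with ${\rm rad}\,\mathbf J(F_i)=I$. Since $F_i-g_i\in I^m$, we have $(I^m,F_1,\dots,F_s)=(I^m,g_1,\dots,g_s)=I^{(m)}$. Finally $\mathbf J(F_1)\subseteq\sum_i\mathbf J(F_i)\subseteq I$, and taking radicals gives ${\rm rad}\sum_i\mathbf J(F_i)=I$. $\square$

Everything now rests on Theorem A. Its height hypothesis cannot simply be dropped. In $k[x]$ let $I=(x(x-1))$ and $g=0$. No $F\in I^2$ has ${\rm rad}\,\mathbf J(F)=I$. Otherwise $F'=\gamma x^a(1-x)^b$ with $\gamma\ne0$ and $a,b\ge1$, and then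
$$F(1)-F(0)=\gamma\int_0^1x^a(1-x)^b\,dx=\gamma\,\frac{a!\,b!}{(a+b+1)!}\ne0 ,$$
where the integral of a polynomial with rational coefficients is evaluated formally. But $F\in I^2$ vanishes at $0$ and at $1$.

## Zero sets over the algebraic closure, and dimension

Let $K=\bar k$. For an ideal $A\subseteq S$ let $V(A)\subseteq K^n$ be its set of zeros in $K^n$, and write $V=V(I)$. We use the following textbook facts.

**Fact 1.** ${\rm rad}\,A$ is the set of $f\in S$ vanishing on $V(A)$. In particular ${\rm rad}\,A={\rm rad}\,B$ if and only if $V(A)=V(B)$.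

Let $S_K=K\otimes_kS$. If $f\in S$ vanishes on $V(A)$, then by the Nullstellensatz $f^\rho\in AS_K$ for some $\rho\ge 1$, and $AS_K\cap S=A$ because $S_K$ is faithfully flat over $S$. The other inclusion is clear.

**Fact 2.** Every nonempty Zariski-open subset of $K^M$ contains a point of $k^M$.

Such a set contains the locus where some nonzero polynomial over $K$ does not vanish, and a nonzero polynomial cannot vanish on all of $k^M$, since $k$ is infinite.

**Fact 3.** Let $X$ be a locally closed subset of an affine space over $K$ and $\pi:X\to Y$ a morphism to another one.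

* (a) If all fibers of $\pi$ have dimension $\le\delta$, then $\dim X\le\dim Y+\delta$.
* (b) If $Y=K^M$ and $\dim X<M$, then $\pi(X)$ is not dense, so the fibers of $\pi$ over some nonempty open subset of $K^M$ are empty.
* (c) If $Y=K^M$ and $\dim X\le M$, then the fibers of $\pi$ over some nonempty open subset of $K^M$ are finite.

For (c), look at each irreducible component of $X$: if it does not dominate $K^M$, its general fiber is empty; if it does, it has dimension $M$ and its general fiber has dimension $0$.

By Fact 1, the first part of Theorem A asks for $F\in g+I^N$ with $V(\mathbf J(F))=V$: the critical points of $F$ in $K^n$ must be exactly the points of $V$. The inclusion $\supseteq$ is automatic. Derivatives of elements of $I^N$ lie in $I^{N-1}\subseteq I$, and $\mathbf J(g)\subseteq I$, so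
$$\mathbf J(F)\subseteq I\quad\text{for every }F\in g+I^N. \tag{4}$$
We must avoid critical points outside $V$; call these stray critical points.

## General members of $g+I^N$ and their stray critical points

The sensible first attempt is to choose $F\in g+I^N$ in general position. Let $h_1,\dots,h_t$ generate $I^N$, put $x_0=1$ and $M=t(n+1)$, and for $\lambda=(\lambda_{jl})\in K^M$ set
$$F_\lambda=g+\sum_{j=1}^t\sum_{l=0}^n\lambda_{jl}\,x_lh_j. \tag{5}$$
If $\lambda\in k^M$, then $F_\lambda\in g+I^N$.

**Lemma 2.** Let $I\subseteq S$ be an ideal, $N\ge1$, $g\in S$, and let $F_\lambda$ be as in (5).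

* (a) For each $a\in K^n\setminus V$ the affine map $K^M\to K^n$, $\lambda\mapsto\nabla F_\lambda(a)$, is surjective.
* (b) For all $\lambda$ in a nonempty open subset of $K^M$, the polynomial $F_\lambda$ has only finitely many critical points in $K^n\setminus V$.
* (c) Let $T\subsetneq K^n$ be Zariski closed. For all $\lambda$ in a nonempty open subset of $K^M$, the polynomial $F_\lambda$ has no critical point in $T\setminus V$.

*Proof.* (a) Since $V(I^N)=V$, some $h_j(a)\ne0$. For $l\ge1$ the polynomial $(x_l-a_l)h_j$ is a combination of $x_lh_j$ and $x_0h_j$, and its gradient at $a$ is $h_j(a)$ times the $l$-th unit vector. So the linear part of the affine map is surjective.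

(b) Let
$$\Sigma=\{(a,\lambda)\in(K^n\setminus V)\times K^M:\ \nabla F_\lambda(a)=0\}.$$
By (a), the fiber of $\Sigma$ over each $a\in K^n\setminus V$ is an affine subspace of dimension $M-n$. By Fact 3(a), $\dim\Sigma\le n+(M-n)=M$. Apply Fact 3(c) to the projection $\Sigma\to K^M$.

(c) The part of $\Sigma$ with $a\in T$ has dimension at most $(n-1)+(M-n)=M-1$. Apply Fact 3(b). $\square$

The count stops exactly here. Being critical is $n$ conditions on an $n$-dimensional space, so we expect finitely many stray critical points, and we cannot expect none.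

They do occur. In $k[x,y]$ take $I=(x,y)$, $g=0$, $N=2$. With $h_j$ running through $x^2,xy,y^2$, the family (5) consists of the polynomials $F=Q+C$ with $Q$ a quadratic form and $C$ a cubic form, both arbitrary. Suppose $Q$ is nondegenerate and $C$ has no multiple linear factor over $K$, which holds for general $\lambda$. The two conics $\partial_xF=0$ and $\partial_yF=0$ do not meet at infinity: a common zero of $\partial_xC$ and $\partial_yC$ on the projective line would be a multiple root of $C$, by Euler's formula. So by Bézout they meet in $4$ points of $K^2$, counted with multiplicity. At the origin their linear parts are $\partial_xQ$ and $\partial_yQ$, which are independent, so the multiplicity there is $1$. Three stray critical points remain, counted with multiplicity. For $F=x^2+y^2+x^3+y^3$ they are $(-\tfrac23,0)$, $(0,-\tfrac23)$ and $(-\tfrac23,-\tfrac23)$. (In this example $x^2+y^2$ has no stray critical points, but it is not a general member.)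

Part (c) is a small gain that we shall need: we may keep the finitely many stray points off any hypersurface fixed in advance.

## Collapsing vertical lines: a plane example

Start from a general member $F_0$ with finite set $Z$ of stray critical points. Instead of adding more elements of $I^N$, substitute: let $F=F_0\circ\Phi$ for a polynomial map $\Phi:K^n\to K^n$. Where $\Phi$ has invertible Jacobian matrix, critical points of $F$ are points that $\Phi$ sends to critical points of $F_0$. If $\Phi$ maps into $Z$ only at points where its Jacobian is degenerate, then only the degenerate points remain to be examined.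

Write $x'=(x_1,\dots,x_{n-1})$, and $b'=(b_1,\dots,b_{n-1})$ for $b\in K^n$. Take
$$\Phi(x)=\bigl(x',\;c(x')+r(x')^2x_n\bigr),$$
with Jacobian determinant $r(x')^2$. Let $r$ vanish at $a'$ for all $a\in Z$. Then a point that $\Phi$ sends into $Z$ satisfies $r=0$. Over $Y=\{r=0\}\subset K^{n-1}$ the map collapses each vertical line to one point of the graph of $c$. There the derivative $\partial_nF$ vanishes automatically, and the other derivatives are, as we shall see, those of $E(x')=F_0(x',c(x'))$. So what is needed is that $E$ has no critical point on $Y$. This is $n-1$ conditions on a set of dimension at most $n-2$, so this time the expected number of bad points is zero, if $c$ can be moved freely enough. Meanwhile $F-F_0$ must stay in $I^N$. We arrange this by asking $\Phi$ to be the identity modulo $w^q$, where $w\in I$ depends only on $x'$ and $q>N$.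

Here is the mechanism in the plane, with $I=(x,y)$, $N=2$, $x'=x$, $x_n=y$, $w=x$, $q=3$. Let
$$F_0=x^2+y^2-\tfrac23x^3\in I^2,\qquad \nabla F_0=(2x-2x^2,\,2y).$$
There is one stray critical point, $(1,0)$, and $w=x$ does not vanish there. Take $r=1-x^3$ and $c=x^3$. Then $r$ vanishes at $1$, $r\equiv1$ and $c\equiv0$ modulo $x^3$, and
$$F=x^2-\tfrac23x^3+\bigl(x^3+(1-x^3)^2y\bigr)^2 .$$
Then $F-F_0=(c+r^2y)^2-y^2$ is divisible by $x^3$, so $F\in I^2$. Let us find the critical points. We have
$$\partial_yF=2(c+r^2y)\,r^2,\qquad \partial_xF=2x-2x^2+2(c+r^2y)(c'+2rr'y),$$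
where here $c',r'$ are derivatives in $x$.

If $r\ne0$ and both vanish, then $c+r^2y=0$, so $2x-2x^2=0$. As $r(1)=0$, we get $x=0$, and then $c+r^2y=y=0$: this is the origin. If $r=0$, that is $x^3=1$, then $\partial_xF=2x-2x^2+2cc'=2x-2x^2+6x^5=2x+4x^2=2x(1+2x)$, which is nonzero since $(-\tfrac12)^3\ne1$. So the origin is the only critical point of $F$.

Both features of $\Phi$ matter here. With $c=0$ we would get $F=x^2-\tfrac23x^3+r^4y^2$, and the whole line $x=1$ would be critical. With $r$ in place of $r^2$ we would get $x^2-\tfrac23x^3+(x^3+ry)^2$. At $(1,1)$ its $y$-derivative $2(x^3+ry)r$ is $0$, and its $x$-derivative $2x-2x^2+2(x^3+ry)(3x^2+r'y)$ is $2(3-3)=0$, since $r'(1)=-3$. So $(1,1)$ would be critical. The square removes the term $r'y$.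

## Proof that ${\rm rad}\,\mathbf J(F)=I$ can be achieved

We now prove the first part of Theorem A. Let $I,N,g$ be as there, and put $R=k[x']$ and $\nabla'=(\partial_1,\dots,\partial_{n-1})$. Since $I$ is proper with minimal primes of height $\ge2$, we have $n\ge2$.

**Step 0: an element of $I$ that does not involve $x_n$.** It is needed to make $\Phi$ the identity modulo a high power of $I$, and this is where height two enters. Let $P_1,\dots,P_\ell$ be the minimal primes of $I$. If $P_i\cap R=0$, then $R$ embeds in $S/P_i$, so $\dim S/P_i$, the transcendence degree of its fraction field over $k$, is at least $n-1$. But $\dim S/P_i=n-{\rm ht}\,P_i\le n-2$. So we may choose $0\ne w_i\in P_i\cap R$. Put $w=\prod_iw_i$. Then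
$$0\ne w\in\bigcap_iP_i=I,\qquad w\in R.$$
Since $I\ne S$, $w$ is not constant. Moreover
$$w(b')=0\quad\text{for every }b\in V. \tag{6}$$
Put $q=N+1$. Then $w^q\in I^{N+1}\subseteq I^N$.

**Step 1: a member $F_0$ with finitely many stray critical points, none over $w=0$.** Apply Lemma 2(b), and Lemma 2(c) with $T=\{a\in K^n:w(a')=0\}$, which is a proper closed subset. Two nonempty open subsets of $K^M$ meet in a nonempty open set, so by Fact 2 there is $\lambda\in k^M$ good for both. Put $F_0=F_\lambda\in g+I^N$. Then
$$Z=\{a\in K^n\setminus V:\ \nabla F_0(a)=0\}$$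
is finite, and $w(a')\ne0$ for all $a\in Z$. Let $Z'=\{a':a\in Z\}\subset K^{n-1}$.

**Step 2: a polynomial $r\in R$ that vanishes on $Z'$ and is $1$ modulo $w^q$.** It will be the factor that collapses lines. For $z\in Z'$ let $\mathfrak m_z\subset R$ be the kernel of the evaluation $R\to K$ at $z$. The image is generated over $k$ by finitely many algebraic elements, so it is a field and $\mathfrak m_z$ is maximal. As $w(z)\ne0$, $w\notin\mathfrak m_z$. Let $\mathfrak z=\bigcap_{z\in Z'}\mathfrak m_z$, with $\mathfrak z=R$ if $Z=\emptyset$. A maximal ideal containing $\mathfrak z$ contains the product of the finitely many $\mathfrak m_z$, hence one of them, hence equals it, and so does not contain $w^q$. (If $Z=\emptyset$, no maximal ideal contains $\mathfrak z$.) Therefore $\mathfrak z+(w^q)=R$, and there is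
$$r\in\mathfrak z,\qquad r\equiv1\pmod{w^qR}. \tag{7}$$
Since $w$ is not constant, $w^q$ is not a unit, so $r\ne0$. Let $Y=\{y\in K^{n-1}:r(y)=0\}$. Then $\dim Y\le n-2$ (possibly $Y=\emptyset$), $Z'\subseteq Y$, and by (7)
$$w(y)\ne0\quad\text{for every }y\in Y. \tag{8}$$

**Step 3: a polynomial $c\in w^qR$ such that $F_0(x',c(x'))$ has no critical point on $Y$.** For $\varepsilon=(\varepsilon_0,\dots,\varepsilon_{n-1})\in K^n$ let
$$e=\varepsilon_0+\sum_{i=1}^{n-1}\varepsilon_ix_i,\qquad c=w^qe,\qquad E_\varepsilon(x')=F_0\bigl(x',c(x')\bigr).$$
We claim that for $\varepsilon$ in a nonempty open subset of $K^n$, $\nabla'E_\varepsilon(y)\ne0$ for all $y\in Y$.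

By the chain rule,
$$\nabla'E_\varepsilon(y)=\nabla'F_0(y,c(y))+\partial_nF_0(y,c(y))\,\bigl(q\,w^{q-1}e\,\nabla'w+w^q\,\nabla'e\bigr)(y). \tag{9}$$
Fix $y\in Y$. The map
$$\varepsilon\longmapsto(\tau,v)=\bigl(e(y),\nabla'e(y)\bigr)=\bigl(\varepsilon_0+\textstyle\sum\varepsilon_iy_i,\ (\varepsilon_1,\dots,\varepsilon_{n-1})\bigr)\in K\times K^{n-1}$$
is a linear bijection. In these coordinates $c(y)=w(y)^q\tau$ depends on $\tau$ only, and the condition $\nabla'E_\varepsilon(y)=0$ reads
$$\nabla'F_0(y,w(y)^q\tau)+\partial_nF_0(y,w(y)^q\tau)\,\bigl(q\,w(y)^{q-1}\tau\,\nabla'w(y)+w(y)^q\,v\bigr)=0 .$$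
Let $B=\{(y,\varepsilon)\in Y\times K^n:\nabla'E_\varepsilon(y)=0\}$, and split it in two.

* On the part $B_1$ where $\partial_nF_0(y,w(y)^q\tau)\ne0$, the vector $v$ is determined by $(y,\tau)$, because $w(y)\ne0$ by (8). So $B_1\to Y\times K$, $(y,\varepsilon)\mapsto(y,\tau)$, is injective, and $\dim B_1\le\dim Y+1\le n-1$ by Fact 3(a).
* On the part $B_2$ where $\partial_nF_0(y,w(y)^q\tau)=0$, we also need $\nabla'F_0(y,w(y)^q\tau)=0$. So $(y,w(y)^q\tau)$ is a critical point of $F_0$. By (6) and (8) it is not in $V$, so it lies in $Z$. As $Z$ is finite and $w(y)\ne0$, only finitely many pairs $(y,\tau)$ occur, each with $v\in K^{n-1}$ arbitrary. So $\dim B_2\le n-1$.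

Hence $\dim B\le n-1<n$, and by Fact 3(b) the fibers of $B\to K^n$, $(y,\varepsilon)\mapsto\varepsilon$, are empty over a nonempty open subset. This is the claim. By Fact 2 fix such an $\varepsilon\in k^n$. Then $c=w^qe\in w^qR$, and we write $E=E_\varepsilon$.

**Step 4: the definition of $F$, and $F\in g+I^N$.** Let
$$\Phi(x)=\bigl(x',\,c(x')+r(x')^2x_n\bigr),\qquad F=F_0\circ\Phi=F_0\bigl(x',\,c+r^2x_n\bigr)\in S. \tag{10}$$
Since $c\in w^qR$ and $r^2\equiv1$ modulo $w^q$, the difference $c+r^2x_n-x_n$ lies in $w^qS$. For a polynomial in $x_n$ over $R$, changing the argument by a multiple of $w^q$ changes the value by a multiple of $w^q$. Therefore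
$$F-F_0\in w^qS\subseteq I^{N+1}\subseteq I^N, \tag{11}$$
and so $F\in g+I^N$.

**Step 5: the critical points of $F$ are exactly the points of $V$.** By (4), $\mathbf J(F)\subseteq I$, so $V\subseteq V(\mathbf J(F))$. Conversely let $b\in K^n$ with $\nabla F(b)=0$. There are three cases.

*Case $w(b')=0$.* Since $F-F_0=w^qG$ for some $G\in S$ and $q\ge2$, the gradient of $F-F_0$ vanishes at $b$. So $\nabla F_0(b)=\nabla F(b)=0$. If $b\notin V$, then $b\in Z$, so $w(b')\ne0$ by Step 1, a contradiction. Hence $b\in V$.

*Case $w(b')\ne0$ and $r(b')\ne0$.* The Jacobian determinant of $\Phi$ at $b$ is $r(b')^2\ne0$. By the chain rule $\nabla F(b)$ is $\nabla F_0(\Phi(b))$ multiplied by the Jacobian matrix of $\Phi$ at $b$, so $\nabla F_0(\Phi(b))=0$. The first $n-1$ coordinates of $\Phi(b)$ are $b'$, and $w(b')\ne0$, so $\Phi(b)\notin V$ by (6). Hence $\Phi(b)\in Z$, $b'\in Z'\subseteq Y$ and $r(b')=0$, a contradiction.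

*Case $r(b')=0$.* Then $b'\in Y$, and $\Phi(b)=(b',c(b'))$. For $i<n$,
$$\partial_iF(b)=\partial_iF_0(b',c(b'))+\partial_nF_0(b',c(b'))\bigl(\partial_ic(b')+2\,r(b')\,\partial_ir(b')\,b_n\bigr).$$
The last term in the bracket is zero, so $\partial_iF(b)=\partial_iE(b')$. By Step 3 these are not all zero, contradicting $\nabla F(b)=0$.

By (8) the three cases cover all $b$. So $V(\mathbf J(F))=V=V(I)$, and Fact 1 gives ${\rm rad}\,\mathbf J(F)={\rm rad}\,I=I$. This proves the first part of Theorem A.

## Nondegenerate quadratic parts along the minimal primes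

It remains to prove the second part of Theorem A. Let $N=2$ and $g\in I^{(2)}$. We keep the construction and only restrict $\lambda$ further in Step 1.

**Step 6: a further general condition on $\lambda$.** Its purpose is to make the leading quadratic form of $F_0$ at each minimal prime nondegenerate. Let $P$ be a minimal prime of $I$, $d={\rm ht}\,P$, $\kappa=\kappa(P)$ the residue field of $S_P$. Then $IS_P=PS_P$. By (2), $g\in P^2S_P$, and $h_j\in I^2$, so $F_\lambda\in P^2S_P$ for $\lambda\in k^M$.

The ring $S_P$ is regular local of dimension $d$; let $u_1,\dots,u_d$ be a regular system of parameters. Then $P^2S_P/P^3S_P\cong{\rm Sym}^2_\kappa(PS_P/P^2S_P)$ is the space of quadratic forms in the classes of $u_1,\dots,u_d$. It is spanned over $\kappa$ by the classes $[h_1],\dots,[h_t]$, because the $h_j$ generate $I^2$ and $I^2S_P=P^2S_P$. The class of $F_\lambda$ is the quadratic form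
$$[g]+\sum_j\Bigl(\sum_{l=0}^n\lambda_{jl}\,\bar x_l\Bigr)[h_j],$$
where $\bar x_l$ is the image of $x_l$ in $\kappa$. Let $D_P(\lambda)$ be the determinant of its symmetric matrix, a polynomial in $\lambda$ with coefficients in $\kappa$. It is not the zero polynomial: put $\lambda_{jl}=0$ for $l\ge1$ and let the $\lambda_{j0}$ range over $\kappa$. Then all quadratic forms occur, including nondegenerate ones. Expand the coefficients of $D_P$ in a $k$-basis of $\kappa$:
$$D_P=\sum_\beta d_\beta\,\beta,\qquad d_\beta\in k[\lambda],$$
with $\beta$ running over finitely many basis elements and some $d_\beta\ne0$. For $\lambda\in k^M$, if this $d_\beta(\lambda)\ne0$, then $D_P(\lambda)\ne0$. So each of the finitely many minimal primes $P$ imposes only that one nonzero polynomial over $k$ does not vanish at $\lambda$. In Step 1 we may therefore choose $\lambda\in k^M$ with also $D_P(\lambda)\ne0$ for every minimal prime $P$ of $I$. Steps 2 to 5 are unchanged.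

**Step 7: $\mathbf J(F)S_P=IS_P$.** We show that the derivatives of $F$ span $PS_P/P^2S_P$. Here $q=3$, so $F\equiv F_0$ modulo $I^3$ by (11), and in $S_P$
$$F\equiv\sum_{i,j}\alpha_{ij}u_iu_j\pmod{P^3S_P},$$
with $\alpha_{ij}\in S_P$, $(\alpha_{ij})$ symmetric and invertible modulo $PS_P$. The derivations $\partial_l$ extend to $S_P$ and send $P^3S_P$ into $P^2S_P$. The terms $(\partial_l\alpha_{ij})u_iu_j$ also lie in $P^2S_P$. By symmetry,
$$\partial_lF\equiv\sum_i\Bigl(\sum_j2\alpha_{ij}\,\partial_lu_j\Bigr)u_i\pmod{P^2S_P}. \tag{12}$$
The $n\times d$ matrix $(\partial_lu_j\bmod P)_{l,j}$ over $\kappa$ has rank $d$, by the Jacobian criterion. To see it: the sequence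
$$PS_P/P^2S_P\to\Omega_{S/k}\otimes_S\kappa\to\Omega_{\kappa/k}\to0,$$
whose first map sends the class of $u_j$ to $(\partial_1u_j,\dots,\partial_nu_j)$ modulo $P$, is exact. The middle term has dimension $n$. In characteristic $0$ the right-hand term has dimension equal to the transcendence degree of $\kappa$ over $k$, which is $n-d$. So the image of the first map has dimension $d$, and as $\dim_\kappa PS_P/P^2S_P=d$, the first map is injective.

The coefficient matrix in (12), modulo $P$, is $2\,(\partial_lu_j)\,(\alpha_{ij})$. It is the product of a matrix of rank $d$ with an invertible one, and $2\ne0$; so it has rank $d$. Hence the classes of $\partial_1F,\dots,\partial_nF$ span $PS_P/P^2S_P$. Since $\mathbf J(F)\subseteq I\subseteq P$, Nakayama's lemma gives $\mathbf J(F)S_P=PS_P=IS_P$.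

Finally, ${\rm rad}\,\mathbf J(F)=I$ shows that the minimal primes of $\mathbf J(F)$ are those of $I$. The primary component of $\mathbf J(F)$ at such a $P$ is $\mathbf J(F)S_P\cap S=PS_P\cap S=P$. The intersection of these components is $\bigcap P=I$. This completes the proof of Theorem A. $\square$

## Radical ideals of mixed height

Unmixedness was used only to force all minimal primes to have height $\ge2$. So Theorem A gives the conclusion of Theorem B, with the same proof, for every radical $I$ whose minimal primes all have height $\ge2$ (with $m\ge 2$ and $s\ge1$).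

If there are at least two generators to choose, the height condition is not needed to answer the displayed question, and the naive count of Lemma 2 suffices.

**Proposition 3.** Let $I$ be any radical ideal, $m\ge2$ and $s={\rm sdefect}(I,m)\ge2$. Then $I^{(m)}=(I^m,g_1,\dots,g_s)$ for some $g_1,\dots,g_s\in S$ with ${\rm rad}(\mathbf J(g_1)+\cdots+\mathbf J(g_s))=I$.

*Proof.* Since $s\ge1$, $I\ne0$ and $I\ne S$; in particular $n\ge1$. Start with any $g_1,\dots,g_s$ such that $I^{(m)}=(I^m,g_1,\dots,g_s)$. With $N=m$ and generators $h_1,\dots,h_t$ of $I^m$, form the families (5) starting from $g_1$ and from $g_2$; call their members $F_\lambda$ and $G_\mu$. Consider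
$$\{(a,\lambda,\mu)\in(K^n\setminus V)\times K^M\times K^M:\ \nabla F_\lambda(a)=0,\ \nabla G_\mu(a)=0\}.$$
By Lemma 2(a) its fiber over each $a$ has dimension $2(M-n)$, so its dimension is at most $n+2(M-n)=2M-n<2M$. By Facts 3(b) and 2 there are $\lambda,\mu\in k^M$ for which $F_\lambda$ and $G_\mu$ have no common critical point outside $V$. Replace $g_1$ by $F_\lambda\in g_1+I^m$ and $g_2$ by $G_\mu\in g_2+I^m$. Together with $I^m$ the new elements still generate $I^{(m)}$. All the gradient ideals lie in $I$ by Lemma 1, so $V\subseteq V(\mathbf J(g_1)+\cdots+\mathbf J(g_s))\subseteq V(\mathbf J(F_\lambda)+\mathbf J(G_\mu))\subseteq V$. Fact 1 gives the equality of radicals. $\square$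

With two generators there are $2n$ conditions on $n$ coordinates, and stray common critical points disappear for dimension reasons. No claim is made here for radical, non-unmixed ideals that have a height-one component when $s=1$.
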